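\title{Randomization does not help for online unit covering under the $L_\infty$ norm}

\begin{abstract}
Points of $\mathbb{R}^d$ arrive one at a time and must be covered on arrival by axis-parallel unit cubes that cannot be moved later. A simple deterministic algorithm uses at most $2^d$ times the optimal number of cubes. We show that no randomized algorithm does better, even against an adversary who fixes the input in advance: the optimal randomized competitive ratio is exactly $2^d$ in every dimension $d$. The hard input hides an optimal cube by a random binary search that runs in all coordinates at once. The same bound holds for fractional algorithms, and the method extends to covering by translates of a convex body. For inputs in $\frac1L\mathbb{Z}^d$ we give a randomized algorithm of ratio $O(d^2\log^2(L+1))$, so a lower bound of order $2^d$ requires coordinates of precision doubly exponential in $d$.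
\end{abstract}

\section{The problem and the answer}\label{sec:intro}

Throughout, a \emph{cube} is a closed axis-parallel cube $a+[0,1]^d$ of side $1$ in $\mathbb{R}^d$, that is, a ball of diameter $1$ in the $L_\infty$ norm. In online \textsc{Unit Covering}, points of $\mathbb{R}^d$ arrive one by one. When a point arrives that lies in none of the cubes placed so far, the algorithm must place a new cube that contains it. Cubes are never moved or removed, and the algorithm does not know the future points. For an input sequence $\sigma$, let $\mathsf{ALG}(\sigma)$ be the number of cubes that the algorithm places, and let $\mathsf{OPT}(\sigma)$ be the least number of cubes that cover all points of $\sigma$.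

A \emph{randomized} algorithm is a random choice $\omega$ of a deterministic online algorithm $\mathsf{ALG}_\omega$. It has \emph{competitive ratio at most $\rho$} if there is a constant $b$ such that
\begin{equation}\label{eq:ratio}
\mathbb{E}[\mathsf{ALG}(\sigma)]\le \rho\,\mathsf{OPT}(\sigma)+b\qquad\text{for every input sequence }\sigma ,
\end{equation}
where the expectation is over $\omega$; for a deterministic algorithm the expectation is dropped. We say that the ratio is \emph{at least $\rho_0$} if \eqref{eq:ratio} can hold only with $\rho\ge\rho_0$. The sequence $\sigma$ in \eqref{eq:ratio} does not depend on $\omega$. In other words, the adversary is \emph{oblivious}: it writes down the whole input in advance and sees neither the random choices of the algorithm nor the cubes. The ratio measures the price of not knowing the future, and the constant $b$ ensures that this price is read off from inputs of large optimal cost rather than from a few small ones.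

The benchmark is \emph{Algorithm Grid}. Partition $\mathbb{R}^d$ into the cells $z+[0,1)^d$, $z\in\mathbb{Z}^d$. When an uncovered point arrives in the cell $z+[0,1)^d$, Grid places the cube $z+[0,1]^d$.

\begin{proposition}\label{prop:grid}
Grid places at most one cube for each cell that contains an input point, and at most $2^d\,\mathsf{OPT}(\sigma)$ cubes in total.
\end{proposition}

\begin{proof}
Once $z+[0,1]^d$ is placed, the whole cell $z+[0,1)^d$ is covered, which gives the first claim. An interval $[a,a+1]$ meets exactly two of the intervals $[n,n+1)$, namely those with $n=\lfloor a\rfloor$ and $n=\lfloor a\rfloor+1$. Hence a cube meets exactly $2^d$ cells, and the input points, being covered by $\mathsf{OPT}(\sigma)$ cubes, lie in at most $2^d\,\mathsf{OPT}(\sigma)$ cells.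
\end{proof}

It is known that every deterministic online algorithm has competitive ratio at least $2^d$, so Grid is optimal among deterministic algorithms. The question posed by Dumitrescu and T\'oth~\cite{DT} is whether randomization breaks this barrier: are there randomized algorithms, one for each $d$, whose competitive ratios satisfy $\rho_d=o(2^d)$ as $d\to\infty$?

There are reasons to expect a positive answer. Take $d=1$ and let the first point be $0$. Against a deterministic algorithm the adversary knows the interval that covers $0$. This interval misses $-1$ or $1$; the adversary presents the missed point, and the algorithm pays $2$ where $1$ suffices. An oblivious adversary has to guess: the algorithm that places $[-1,0]$ or $[0,1]$ with probability $\frac12$ each pays only $\frac32$ in expectation on either input. One may hope that such savings compound over the coordinates, and on coarse inputs something of the kind is true: by Theorem~\ref{thm:lattice} below, a randomized algorithm has ratio $O(d^2)$ on inputs in $\mathbb{Z}^d$. For inputs in $\mathbb{R}^d$, however, the answer is negative in the strongest form.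

\begin{theorem}\label{thm:main}
Let $d\ge1$, and suppose that a randomized online algorithm for \textsc{Unit Covering} in $\mathbb{R}^d$ satisfies \eqref{eq:ratio}. Then $\rho\ge2^d$. The value $2^d$ is attained by Algorithm Grid.
\end{theorem}

Thus the optimal randomized competitive ratio is exactly $2^d$ for every $d$, and $\rho_d=o(2^d)$ is impossible.

Section~\ref{sec:line} shows the idea on the line. Section~\ref{sec:trees} isolates the probabilistic part of the argument, and Section~\ref{sec:cube} supplies the geometric part and proves Theorem~\ref{thm:main}. The remaining sections refine the result: the behavior of the hard distribution itself (Section~\ref{sec:one}), fractional algorithms (Section~\ref{sec:frac}), the precision that the input must have (Section~\ref{sec:lattice}), and other convex bodies (Section~\ref{sec:bodies}).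

\paragraph{Convention for the lower bounds.} All lower bounds are proved for a larger class of algorithms, which may place finitely many additional cubes before the first point and at every arrival. The only property of a deterministic algorithm that we use is that the cubes present after $n$ arrivals are determined by the first $n$ points and cover them. Each lower bound comes from a random input on which \emph{every} deterministic algorithm is expensive, so it does not help the algorithm to know the distribution of the input.

\section{A binary search on the line}\label{sec:line}

In the example above, the oblivious adversary who presents $0$ and then $\pm1$ at random gets only one guess out of the algorithm. After $0$ and $1$ the optimal interval must be $[0,1]$, and an algorithm that has guessed this interval never pays again. To force a second guess, the adversary should choose the second point so that many positions of the optimal interval remain possible. The two candidates need not be at distance $2$; any distance greater than $1$ prevents one interval from covering both.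

Rescale so that the intervals have length $3$, and think of a hidden optimal interval $[t,t+3]$ with $t$ an integer. Present the point $3$, which leaves $t\in\{0,1,2,3\}$. Now toss a coin and present $1$ or $5$. The point $1$ lies in $[t,t+3]$ for $t\in\{0,1\}$ and the point $5$ does so for $t\in\{2,3\}$, so either outcome keeps half of the positions; and $5-1=4>3$. Toss again. After $1$ present $0$ or $4$, which leaves $t=0$ or $t=1$; after $5$ present $2$ or $6$, which leaves $t=2$ or $t=3$. Again the two candidates are at distance $4$. Figure~\ref{fig:line} shows the four inputs, each of optimal cost $1$.

\begin{figure}[ht]
\centering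
\begin{tikzpicture}[x=1.15cm,y=0.85cm,every node/.style={font=\small}]
\node[circle,draw,inner sep=2pt] (r) at (3,0) {$3$};
\node[circle,draw,inner sep=2pt] (a) at (1,-1.2) {$1$};
\node[circle,draw,inner sep=2pt] (b) at (5,-1.2) {$5$};
\node[circle,draw,inner sep=2pt] (c) at (0,-2.4) {$0$};
\node[circle,draw,inner sep=2pt] (d) at (4,-2.4) {$4$};
\node[circle,draw,inner sep=2pt] (e) at (2,-2.4) {$2$};
\node[circle,draw,inner sep=2pt] (f) at (6,-2.4) {$6$};
\draw (r)--(a) (r)--(b) (a)--(c) (a)--(d) (b)--(e) (b)--(f);
\draw[thick,|-|] (0,-3.2)--(3,-3.2);
\draw[thick,|-|] (1,-3.7)--(4,-3.7);
\draw[thick,|-|] (2,-4.2)--(5,-4.2);
\draw[thick,|-|] (3,-4.7)--(6,-4.7);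
\node[right] at (6.4,-3.2) {$[0,3]\ni 3,1,0$};
\node[right] at (6.4,-3.7) {$[1,4]\ni 3,1,4$};
\node[right] at (6.4,-4.2) {$[2,5]\ni 3,5,2$};
\node[right] at (6.4,-4.7) {$[3,6]\ni 3,5,6$};
\end{tikzpicture}
\caption{Four inputs of three points each on the line, for covering by intervals of length $3$. An input is a downward path in the tree, and each point is drawn at its horizontal position. The two children of a node are at distance $4$, so no interval of length $3$ contains both; yet each path lies in one interval of length $3$, drawn below.}
\label{fig:line}
\end{figure}

A deterministic algorithm pays $1$ only if the interval $I$ with which it covers the point $3$ also covers both later points. The interval $I$ is fixed before the first toss. It contains the second point with probability at most $\frac12$, and whatever the second point is, it contains the third with probability at most $\frac12$. So the expected cost is at least $2-\frac14=\frac74$, which improves on $\frac32$. With $N$ points the same argument gives $2-2^{1-N}$, which tends to $2$. The price is precision: the first point must lie in $[t,t+L]$ for $2^{N-1}$ integers $t$, so the length $L$ of the intervals must satisfy $L+1\ge2^{N-1}$.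

In dimension $d$ we run $d$ independent searches, one in each coordinate. At each step there are $2^d$ equally likely candidates, any two of which differ by more than the side length in some coordinate. An algorithm that holds $W$ cubes therefore covers at most $W$ candidates. It is in the position of a coupon collector who owns $W$ of $2^d$ coupons and has to buy each new coupon that is drawn, and after many draws it owns almost all of them.

\section{Trees of candidates}\label{sec:trees}

The argument on the line used only two properties of the tree in Figure~\ref{fig:line}. We record them in a form that also serves in Section~\ref{sec:bodies}. Let $K\subset\mathbb{R}^d$ be a \emph{convex body}: a compact convex set with nonempty interior. Online covering by translates of $K$ is defined as in Section~\ref{sec:intro}, with translates $t+K$ in place of cubes; \textsc{Unit Covering} is the case $K=[0,1]^d$.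

\begin{definition}\label{def:tree}
Let $\Sigma$ be an alphabet of $r$ letters and let $N\ge1$. An \emph{$(r,N)$-tree for $K$} assigns a point $p(s)\in\mathbb{R}^d$ to every word $s$ over $\Sigma$ of length between $1$ and $N$, such that:
\begin{itemize}
\item[(T1)] for every word $s$ of length less than $N$ (including the empty word) and all letters $a\ne a'$, no translate of $K$ contains both $p(sa)$ and $p(sa')$;
\item[(T2)] for every word $s_1\cdots s_N$ of length $N$, some translate of $K$ contains all the points $p(s_1),\,p(s_1s_2),\,\dots,\,p(s_1\cdots s_N)$.
\end{itemize}
The \emph{random path} of the tree is the sequence of points in \textup{(T2)} for independent uniform letters $s_1,\dots,s_N$.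
\end{definition}

Put
\[
v(r,N)=r\Bigl(1-\Bigl(1-\frac1r\Bigr)^{N}\Bigr).
\]
This is the expected number of distinct letters among $N$ independent uniform letters, because each of the $r$ letters occurs with probability $1-(1-\frac1r)^N$. For fixed $r$ we have $v(r,N)\to r$ as $N\to\infty$.

\begin{proposition}\label{prop:tree}
Suppose that $K$ has an $(r,N)$-tree, and let $T$ be the set of its points. Then every randomized online algorithm for covering by translates of $K$ has competitive ratio at least $v(r,N)$. This holds even if \eqref{eq:ratio} is required only for inputs in $T+\mathbb{Z}e_1$, where $e_1=(1,0,\dots,0)$.
\end{proposition}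

\begin{proof}
One random path has optimal cost $1$ and cannot overcome the constant $b$ in \eqref{eq:ratio}. So we present many independent paths, far enough apart that they do not interact.

\emph{The random input.} The set $T$ is finite. Fix an integer $D>\operatorname{diam}T+\operatorname{diam}K$ (Euclidean diameters) and an integer $M\ge1$, and put $T_q=T+qDe_1$ for $0\le q<M$. Points of different sets $T_q$ are at distance at least $D-\operatorname{diam}T>\operatorname{diam}K$, so
\begin{equation}\label{eq:far}
\text{a translate of $K$ meets at most one of the sets $T_q$.}
\end{equation}
For $q=0,1,\dots,M-1$ in turn, present an independent random path translated by $qDe_1$; call it \emph{cluster $q$}. The resulting random sequence $\sigma$ takes finitely many values. It always has $\mathsf{OPT}(\sigma)=M$: at most $M$ by (T2), and at least $M$ by \eqref{eq:far}.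

\emph{One step of a deterministic algorithm.} Fix a deterministic algorithm and a cluster $q$. Let $W_0$ be the number of placed translates that meet $T_q$ just before the first point of the cluster arrives, and let $W_k$ be this number after the $k$-th point of the cluster has been served. Condition on the \emph{history} of step $k$: all letters of the earlier clusters and the first $k-1$ letters of cluster $q$. The history determines all earlier points, hence the translates that are present when the $k$-th point arrives, and in particular $W_{k-1}$. The $k$-th letter is independent of the history, so the new point is uniform among $r$ candidates in $T_q$. A translate that contains a candidate is counted in $W_{k-1}$, and by (T1) it contains only one candidate. So at most $W_{k-1}$ candidates are covered, and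
\begin{equation}\label{eq:uncovered}
\Pr[\text{the $k$-th point arrives uncovered}\mid\text{history}]\ \ge\ 1-\frac{W_{k-1}}{r}.
\end{equation}
An uncovered point forces a new translate that meets $T_q$, and $W_k\ge W_{k-1}$ in any case. Therefore
\begin{equation}\label{eq:step}
\mathbb{E}[W_k\mid\text{history}]\ \ge\ W_{k-1}+1-\frac{W_{k-1}}{r}.
\end{equation}

\emph{The cost of a deterministic algorithm.} Taking expectations in \eqref{eq:step} and subtracting from $r$, we obtain $r-\mathbb{E}[W_k]\le(1-\frac1r)\,(r-\mathbb{E}[W_{k-1}])$. The factor $1-\frac1r$ is nonnegative, so these inequalities can be chained, whatever the signs of the terms: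
\[
r-\mathbb{E}[W_N]\le\Bigl(1-\frac1r\Bigr)^{N}\bigl(r-\mathbb{E}[W_0]\bigr)\le r\Bigl(1-\frac1r\Bigr)^{N}.
\]
That is, $\mathbb{E}[W_N]\ge v(r,N)$. By \eqref{eq:far} no translate is counted for two clusters, so the expected total cost is at least $M\,v(r,N)$.

\emph{Randomized algorithms.} Let $\mu(\sigma)$ be the probability of the input $\sigma$. The sum over $\sigma$ is finite, so it commutes with the expectation over $\omega$, and the previous step applied to each $\mathsf{ALG}_\omega$ gives
\[
\sum_\sigma\mu(\sigma)\,\mathbb{E}_\omega[\mathsf{ALG}_\omega(\sigma)]
=\mathbb{E}_\omega\Bigl[\sum_\sigma\mu(\sigma)\,\mathsf{ALG}_\omega(\sigma)\Bigr]\ge M\,v(r,N).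
\]
The left side is an average over $\sigma$, so there is one fixed sequence $\sigma$, independent of $\omega$, with $\mathsf{OPT}(\sigma)=M$ and $\mathbb{E}[\mathsf{ALG}(\sigma)]\ge M\,v(r,N)$. If \eqref{eq:ratio} holds, then $\rho M+b\ge M\,v(r,N)$. Divide by $M$ and let $M\to\infty$.
\end{proof}

\begin{remark}
An adversary who sees the placed translates can walk down an $(r,r)$-tree and choose an uncovered candidate at each step, which exists by (T1) as long as fewer than $r$ translates meet $T_q$. This forces $r$ translates per cluster in $r$ steps. The oblivious adversary draws the candidate blindly, and by Proposition~\ref{prop:tree} it loses nothing but time, provided that trees of every depth $N$ exist.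
\end{remark}

\section{The tree for the cube}\label{sec:cube}

It remains to build $(2^d,N)$-trees for the cube for arbitrarily large $N$. Conditions (T1) and (T2) pull in opposite directions: siblings must be far apart at every level, while each path stays in one cube. The binary search of Section~\ref{sec:line} reconciles them. Fix integers $N,L\ge1$ with
\begin{equation}\label{eq:NL}
2^{N-1}\le L+1 ;
\end{equation}
for every $N$ such an $L$ exists. We first work on the line, in units of $1/L$.

The left endpoint $t$ of the hidden interval $[t,t+L]$ is an integer with $0\le t<2^N$, and the search reveals its binary digits, starting from the most significant one. For a binary word $\beta=\beta_1\cdots\beta_k$ with $0\le k\le N$, let $J(\beta)$ be the set of integers whose $N$-digit binary expansion begins with $\beta$: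
\[
J(\beta)=\Bigl\{A,\ A+1,\ \dots,\ A+2^{N-k}-1\Bigr\},\qquad A=\sum_{j\le k}\beta_j2^{N-j}.
\]
For $k<N$ the set $J(\beta)$ is split into its lower half $J(\beta0)$ and its upper half $J(\beta1)$. The point presented for the digit $0$ must lie in $[t,t+L]$ for all $t$ in the lower half, and we want it far to the left of its sibling; the leftmost choice is $\max J(\beta0)$. Symmetrically, the rightmost choice for the digit $1$ is $\min J(\beta1)+L$. So for $1\le k\le N$ we define
\[
x(\beta)=\begin{cases}\max J(\beta)&\text{if }\beta_k=0,\\ \min J(\beta)+L&\text{if }\beta_k=1.\end{cases}
\]
For $N=L=3$, Figure~\ref{fig:line} shows the values of $x$ on the words that begin with $0$.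

\begin{lemma}\label{lem:line}
\begin{itemize}
\item[(a)] $x(\beta1)-x(\beta0)=L+1$ for every binary word $\beta$ of length less than $N$.
\item[(b)] $t\le x(\beta)\le t+L$ for every binary word $\beta$ of length between $1$ and $N$ and every $t\in J(\beta)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The two halves are adjacent: $\min J(\beta1)=\max J(\beta0)+1$.

(b) If $\beta$ has length $k\ge1$, then $J=J(\beta)$ consists of $2^{N-k}\le2^{N-1}\le L+1$ consecutive integers, so $\max J\le\min J+L$. Hence $t\le\max J\le\min J+L\le t+L$ for $t\in J$, and $x(\beta)$ is one of the two middle terms.
\end{proof}

Condition \eqref{eq:NL} enters only in (b), and it cannot be weakened there: the first and last points on the path $0,00,\dots,0\cdots0$ are $2^{N-1}-1$ and $0$, and they lie in an interval of length $L$ only if \eqref{eq:NL} holds.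

Now take the alphabet $\Sigma=\{0,1\}^d$. For a word $s=s_1\cdots s_k$ over $\Sigma$ and $1\le i\le d$, let $s^{(i)}$ be the binary word formed by the $i$-th coordinates of $s_1,\dots,s_k$, and put
\begin{equation}\label{eq:p}
p(s)=\frac1L\bigl(x(s^{(1)}),\dots,x(s^{(d)})\bigr)\in\frac1L\mathbb{Z}^d .
\end{equation}

\begin{lemma}\label{lem:cube}
If \eqref{eq:NL} holds, then \eqref{eq:p} is a $(2^d,N)$-tree for the cube $[0,1]^d$, with all points in $\frac1L\mathbb{Z}^d$.
\end{lemma}

\begin{proof}
(T1) Two letters $a\ne a'$ differ in some coordinate $i$. By Lemma~\ref{lem:line}(a), the $i$-th coordinates of $p(sa)$ and $p(sa')$ differ by $(L+1)/L>1$, so no cube contains both points.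

(T2) Let $s$ have length $N$. Then $J(s^{(i)})$ consists of a single integer $t_i$, and $t_i\in J(\beta)$ for every prefix $\beta$ of $s^{(i)}$. By Lemma~\ref{lem:line}(b), $t_i\le x(\beta)\le t_i+L$ for every nonempty prefix. So all points on the path lie in the cube $\frac1L(t_1,\dots,t_d)+[0,1]^d$.
\end{proof}

From now on we write
\[
v_N=v(2^d,N)=2^d\bigl(1-(1-2^{-d})^N\bigr).
\]

\begin{proof}[Proof of Theorem~\ref{thm:main}]
For every $N$ choose $L$ with \eqref{eq:NL}. Lemma~\ref{lem:cube} and Proposition~\ref{prop:tree} give $\rho\ge v_N$, and $v_N\to2^d$ as $N\to\infty$. Hence $\rho\ge2^d$. Proposition~\ref{prop:grid} shows that Grid satisfies \eqref{eq:ratio} with $\rho=2^d$ and $b=0$.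
\end{proof}

\section{A single cluster}\label{sec:one}

The proof of Theorem~\ref{thm:main} bounds an expectation. On a single random path one can say more: the cost reaches $2^d$ with high probability, and the coupon collector's value $v_N$ is the exact value of the distribution when $L$ is slightly larger than \eqref{eq:NL} requires.

\begin{theorem}\label{thm:one}
Let $N,L$ satisfy \eqref{eq:NL}, and let $\sigma$ be the random path of the tree \eqref{eq:p}, so that $\mathsf{OPT}(\sigma)=1$.
\begin{itemize}
\item[(a)] Every online algorithm places at least $2^d$ cubes with probability at least $1-2^d(1-2^{-d})^N$, and its expected cost is at least $v_N$.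
\item[(b)] If $L\ge2^N$, then the least possible expected cost on $\sigma$, over all online algorithms, is exactly $v_N$.
\end{itemize}
\end{theorem}

\begin{proof}
(a) Both claims are preserved by averaging over $\omega$, so let the algorithm be deterministic, and define $W_k$ as in the proof of Proposition~\ref{prop:tree} with $M=1$ and $r=2^d$. That proof gives $\mathbb{E}[W_N]\ge v_N$. A lower bound on $\mathbb{E}[W_N]$ does not by itself exclude that $W_N$ is rarely huge and usually small, so we follow the deficit $Z_k=\max(2^d-W_k,0)$ instead. It is a nonnegative integer and does not increase with $k$. If $Z_{k-1}\ge1$, then by \eqref{eq:uncovered} the $k$-th point is uncovered with conditional probability at least $Z_{k-1}/2^d$, and in that event $Z_k\le Z_{k-1}-1$. If $Z_{k-1}=0$, then $Z_k=0$. In both cases $\mathbb{E}[Z_k\mid\text{history}]\le(1-2^{-d})Z_{k-1}$. Since $Z_0\le2^d$, we get $\mathbb{E}[Z_N]\le2^d(1-2^{-d})^N$, and Markov's inequality gives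
\[
\Pr[W_N<2^d]=\Pr[Z_N\ge1]\le\mathbb{E}[Z_N]\le2^d(1-2^{-d})^N .
\]

(b) We show that Grid pays at most $v_N$ in expectation. Let $\beta$ be a nonempty binary word; all elements of $J(\beta)$ are at most $2^N-1<L$. If $\beta$ ends in $0$, then $0\le x(\beta)=\max J(\beta)<L$. If $\beta$ ends in $1$, then $L\le x(\beta)=\min J(\beta)+L<2L$. So the point $p(s_1\cdots s_k)$ lies in the cell $s_k+[0,1)^d$, which depends only on the last letter $s_k\in\{0,1\}^d$. By Proposition~\ref{prop:grid}, Grid places at most as many cubes as there are distinct letters among $s_1,\dots,s_N$, and the expected number of distinct letters is $v_N$. Together with (a) this proves (b).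
\end{proof}

For example, since $(1-2^{-d})^N\le e^{-N/2^d}$, the failure probability in (a) is at most $\delta$ as soon as $N\ge2^d\bigl(d\ln2+\ln\frac1\delta\bigr)$.

\section{Fractional algorithms}\label{sec:frac}

A \emph{fractional} online algorithm maintains weights $w_C\ge0$ on cubes $C$, finitely many of them nonzero at any time, and it may only increase them. After each arrival, the cubes that contain the arrived point must have total weight at least $1$. The cost is the total weight, and the competitive ratio is defined by \eqref{eq:ratio} with the same $\mathsf{OPT}$. A randomized fractional algorithm is a random choice of a deterministic one.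

Fractional algorithms model hedging. If a randomized algorithm chooses among finitely many cubes at each step, let $w_C$ be the expected number of times that $C$ has been placed. These weights depend only on the points seen so far, the cubes through an arrived point have total weight at least $1$, and the total weight is the expected cost. A fractional algorithm has more freedom, since it need not come from a distribution over coverings. Still it gains nothing.

\begin{theorem}\label{thm:frac}
Every deterministic or randomized online fractional algorithm has competitive ratio at least $2^d$.
\end{theorem}

\begin{proof}
We show that the ratio is at least $v_N$ on the random input in the proof of Proposition~\ref{prop:tree}, built from the tree \eqref{eq:p}; then we let $N\to\infty$. Fix a deterministic fractional algorithm and a cluster $q$, and let $W_k$ now be the total weight of the cubes that meet $T_q$, at the same moments as before. All that has to be proved again is the one-step inequality \eqref{eq:step} with $r=2^d$; the recursion, the sum over clusters and the averaging over $\omega$ use only \eqref{eq:step}, $W_0\ge0$ and \eqref{eq:far}.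

Condition on the history of step $k$, which determines the current weights. For each candidate $y$ let $c(y)$ be the current total weight of the cubes containing $y$. By (T1) each cube contributes to $c(y)$ for at most one candidate $y$, and such a cube meets $T_q$; hence $\sum_yc(y)\le W_{k-1}$. If $y$ arrives, the weight of the cubes containing $y$ has to grow from $c(y)$ to at least $1$, and no weight decreases, so $W_k\ge W_{k-1}+1-c(y)$. Averaging over the $2^d$ equally likely candidates gives \eqref{eq:step}.
\end{proof}

\section{Inputs of bounded precision}\label{sec:lattice}

The hard input is extravagant. Since $v_N\le N$, it needs $N$ of order $2^d$ to give a bound of order $2^d$, and then \eqref{eq:NL} asks for $L$ of order $2^{N}$, doubly exponential in $d$. The next theorem shows that this is not a defect of the construction. We restrict the input to the lattice $\frac1L\mathbb{Z}^d$, so that \eqref{eq:ratio} is required only for such inputs; the algorithm may still place arbitrary cubes.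

\begin{theorem}\label{thm:lattice}
Let $L\ge1$ be an integer, and let all input points lie in $\frac1L\mathbb{Z}^d$.
\begin{itemize}
\item[(a)] Every randomized or fractional online algorithm has competitive ratio at least
\[
2^d\bigl(1-(1-2^{-d})^N\bigr)\ \ge\ \Bigl(1-\frac1e\Bigr)\min(2^d,N),\qquad\text{where }N=1+\lfloor\log_2(L+1)\rfloor .
\]
\item[(b)] There is an online fractional algorithm of ratio at most $4+2d\log_2(L+1)$.
\item[(c)] There is a randomized online algorithm of ratio at most
\[
1+d\ln(L+1)\,\bigl(4+2d\log_2(L+1)\bigr)=O\bigl(d^2\log^2(L+1)\bigr).
\]
\end{itemize}
\end{theorem}

\begin{proof}[Proof of \textup{(a)}]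
This $N$ satisfies \eqref{eq:NL}. The points of the tree \eqref{eq:p} and their translates by integer multiples of $e_1$ lie in $\frac1L\mathbb{Z}^d$. So Proposition~\ref{prop:tree} gives the bound $v_N$ for randomized algorithms, and the proof of Theorem~\ref{thm:frac} gives it for fractional ones. With $u=N/2^d$ we have $v_N\ge2^d(1-e^{-u})$. The function $1-e^{-u}$ is concave and increasing, and vanishes at $0$; so it is at least $(1-\frac1e)u$ on $[0,1]$ and at least $1-\frac1e$ for $u\ge1$. Hence $v_N\ge2^d(1-\frac1e)\min(1,u)$.
\end{proof}

For the upper bounds, the point of the restriction is that only finitely many cubes through a given point matter. Call a cube a \emph{lattice cube} if its corner $a$ lies in $\frac1L\mathbb{Z}^d$, call the points of $\frac1L\mathbb{Z}^d$ \emph{lattice points}, and put $m=(L+1)^d$.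

\begin{lemma}\label{lem:lattice}
Every lattice point lies in exactly $m$ lattice cubes, and every lattice cube contains exactly $m$ lattice points. Every finite sequence $\sigma$ of lattice points is covered by $\mathsf{OPT}(\sigma)$ lattice cubes.
\end{lemma}

\begin{proof}
For $y,z\in\mathbb{Z}^d$, the point $y/L$ lies in $z/L+[0,1]^d$ if and only if $z_i\le y_i\le z_i+L$ for all $i$. For fixed $y$ there are $m$ such $z$, and for fixed $z$ there are $m$ such $y$. For the last claim, replace each cube $a+[0,1]^d$ of an optimal covering by the lattice cube with corner $z/L$, where $z_i=\lceil La_i\rceil$. If an integer $y_i$ satisfies $La_i\le y_i\le La_i+L$, then $z_i\le y_i\le z_i+L$, so no lattice point is lost.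
\end{proof}

\begin{proof}[Proof of Theorem~\textup{\ref{thm:lattice}(b)}]
The algorithm does not know which of the $m$ lattice cubes through a new point is the optimal one. Spreading a fresh weight $\frac1m$ over all of them is fair, but then an optimal cube might need $m$ rounds to reach weight $1$. So the algorithm also doubles the weight that these cubes already have; a cube that is hit repeatedly then reaches weight $1$ after about $\log_2m$ rounds.

All weights start at $0$, and only lattice cubes receive weight. When $p$ arrives, let $S=\sum_{C\ni p}w_C$, the sum over the $m$ lattice cubes containing $p$. If $S\ge1$, do nothing. If $S<1$, perform an \emph{update}: replace $w_C$ by $2w_C+\frac1m$ for each lattice cube $C\ni p$. The new sum is $2S+1\ge1$, so $p$ is covered, and the total weight has grown by $S+1<2$.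

Fix an optimal covering by lattice cubes (Lemma~\ref{lem:lattice}) and charge each update to a cube $C^*$ of this covering that contains the point $p$ that caused it. The quantity $w_{C^*}+\frac1m$ starts at $\frac1m$, never decreases, and doubles at each update charged to $C^*$. Suppose that $j\ge1$ updates are charged to $C^*$. Just before the last one, $w_{C^*}\ge(2^{j-1}-1)/m$, and also $w_{C^*}\le S<1$. Hence $2^{j-1}<m+1\le2m$, that is, $j<2+\log_2m$. There are therefore at most $(2+\log_2m)\,\mathsf{OPT}$ updates, and the final total weight is at most $2\bigl(2+d\log_2(L+1)\bigr)\mathsf{OPT}$.
\end{proof}

\begin{proof}[Proof of Theorem~\textup{\ref{thm:lattice}(c)}]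
We round the weights of (b) online. The weights grow over time while placed cubes stay, so the random decisions must be consistent in time; this is achieved by giving each cube a random threshold once and for all. Let $\lambda=\ln m=d\ln(L+1)$, and let $E_C$, for $C$ a lattice cube, be independent exponential random variables of mean $1$, so that $\Pr[E_C>u]=e^{-u}$ for $u\ge0$. Call $C$ \emph{selected} at a given time if $w_C>0$ and $\lambda w_C\ge E_C$. A selected cube stays selected.

When $p$ arrives, the algorithm first lets the algorithm of (b) serve $p$. If $p$ lies in a placed cube, nothing more is done. Otherwise it places a selected cube containing $p$ if there is one, and an arbitrary cube containing $p$, called a \emph{backup}, if there is none.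

Fix the input $\sigma$. The weights at every time are determined by $\sigma$ and do not depend on the thresholds; this is where the adversary must be oblivious. So at any time a cube $C$ is selected with probability $1-e^{-\lambda w_C}$, independently of the other cubes.

No cube is placed twice, because a cube is placed only for an uncovered point in it. Every placed cube that is not a backup is selected at the end. With the final weights, the expected number of such cubes is at most
\[
\sum_C\bigl(1-e^{-\lambda w_C}\bigr)\le\lambda\sum_Cw_C\le\lambda\bigl(4+2d\log_2(L+1)\bigr)\mathsf{OPT}.
\]
A backup can occur only at the first arrival of a point $p$, and only if no lattice cube through $p$ is selected once the weights are updated. At that time $\sum_{C\ni p}w_C\ge1$, so this has probability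
\[
\prod_{C\ni p}e^{-\lambda w_C}\le e^{-\lambda}=\frac1m .
\]
By Lemma~\ref{lem:lattice} the input has at most $m\,\mathsf{OPT}$ distinct points, so the expected number of backups is at most $\mathsf{OPT}$; the value of $\lambda$ was chosen to make this so. Adding the two contributions gives the stated ratio. With $\ell=\log_2(L+1)\ge1$ it is at most $1+d\ell(4+2d\ell)\le7d^2\ell^2$.
\end{proof}

\begin{corollary}\label{cor:precision}
Let the input points in dimension $d$ lie in $\frac1{L_d}\mathbb{Z}^d$. If $\log(L_d+1)=\Omega(2^d)$, then all randomized algorithms have ratio $\Omega(2^d)$. If $\log(L_d+1)=o(2^{d/2}/d)$, then a ratio $o(2^d)$ is possible.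
\end{corollary}

\begin{proof}
In the first case $N>\log_2(L_d+1)=\Omega(2^d)$ in Theorem~\ref{thm:lattice}(a). In the second case $d^2\log^2(L_d+1)=o(2^d)$ in Theorem~\ref{thm:lattice}(c).
\end{proof}

In particular, precision doubly exponential in $d$ is both sufficient and necessary for a lower bound of order $2^d$: it suffices to take $L_d=2^{2^d}$, and by Theorem~\ref{thm:lattice}(c) a lower bound $c\,2^d$ for all randomized algorithms forces $7d^2\log_2^2(L_d+1)\ge c\,2^d$, that is, $\log_2(L_d+1)=\Omega(2^{d/2}/d)$.

\section{Translates of a convex body}\label{sec:bodies}

Let $K\subset\mathbb{R}^d$ be a convex body. Two points $p,p'$ lie in a common translate of $K$ if and only if $p-p'$ belongs to the \emph{difference body} $K-K=\{x-y:x,y\in K\}$, which is compact, convex, and has $0$ in its interior. For the cube $K-K=[-1,1]^d$, and the $2^d$ candidates of Section~\ref{sec:cube} are the vertices of a slightly enlarged cube. What matters about the vertices is that they lie in $K$ while their differences are on the verge of leaving $K-K$.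

Call a set $\{v_1,\dots,v_r\}\subset K$ \emph{antipodal} if $v_i-v_j\in\partial(K-K)$ for all $i\ne j$, and let $a(K)$ be the maximum size of an antipodal set. We use two standard facts about a convex body $C$. First, if $y\in\operatorname{int}C$ and $x\in C$, then $(1-\theta)x+\theta y\in\operatorname{int}C$ for $0<\theta\le1$. Second, a point of $C$ lies on $\partial C$ if and only if it maximizes some nonzero linear functional over $C$.

\begin{lemma}\label{lem:antipodal}
For $v,v'\in K$ we have $v-v'\in\partial(K-K)$ if and only if $K$ has distinct parallel supporting hyperplanes through $v$ and $v'$. Moreover, every antipodal set has at most $2^d$ points, so $a(K)$ is well defined.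
\end{lemma}

\begin{proof}
Let $f$ be a nonzero linear functional. Then $\max_{K-K}f=\max_Kf-\min_Kf$, so $v-v'$ maximizes $f$ over $K-K$ if and only if $f(v)=\max_Kf$ and $f(v')=\min_Kf$. The supporting hyperplanes of $K$ parallel to $\ker f$ are $\{f=\max_Kf\}$ and $\{f=\min_Kf\}$, and they are distinct because $K$ has nonempty interior. The equivalence follows from the second fact, after replacing $f$ by $-f$ if necessary.

Let $\{v_1,\dots,v_r\}$ be antipodal and $U=\operatorname{int}K$. The sets $\frac12(v_i+U)$ lie in $U$ by the first fact, and each has volume $2^{-d}\operatorname{vol}U>0$. They are disjoint: if $v_i+x=v_j+y$ with $x,y\in U$ and $i\ne j$, then $v_i-v_j=y-x$ lies in the open set $U-U\subset K-K$, hence not on $\partial(K-K)$. Comparing volumes gives $r\le2^d$.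
\end{proof}

Here are some antipodal sets. The $2^d$ vertices of the cube differ by $\pm1$ in some coordinate. For the $L_1$ ball $K$ we have $K-K=2K$, and the $2d$ points $\pm e_i$ are at mutual $L_1$ distance $2$. For the $d+1$ vertices of a simplex, take the hyperplane of the facet opposite to $v_i$, which contains $v_j$, and the parallel hyperplane through $v_i$. For every body, the two endpoints of a diameter are antipodal, with the hyperplanes orthogonal to the diameter.

\begin{theorem}\label{thm:bodies}
If $K$ has an antipodal set of $r$ points, then every randomized online algorithm for covering by translates of $K$ has competitive ratio at least $r$. That is, the ratio is at least $a(K)$.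
\end{theorem}

The ratio is thus at least $2^d$ for the cube, $2d$ for the $L_1$ ball, $d+1$ for a simplex, and $2$ for every convex body.

\begin{proof}
By Proposition~\ref{prop:tree} it suffices to build an $(r,N)$-tree for every $N$, since $v(r,N)\to r$. There are no coordinates in which to bisect, so we keep only the invariant of the binary search: after each step, a set of positions of the hidden translate $t+K$ is still compatible with all points presented. The sets $J(\beta)$ are replaced by nonempty \emph{open} sets $F(s)$ of vectors $t$; openness is what leaves room for the next step.

Translating $K$ and the points $v_j$ by the same vector changes neither the family of translates nor the differences $v_i-v_j$, so we may assume $0\in\operatorname{int}K$. Let $\Sigma=\{1,\dots,r\}$, and let $F(s)$ be the open unit ball for the empty word $s$. Suppose that $F(s)$ is nonempty and open for a word $s$ of length less than $N$. Choose $c\in F(s)$ and $0<\varepsilon\le\frac12$ so small that $c+2\varepsilon v_j\in F(s)$ for all $j$, and set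
\[
p(sj)=c+(1+\varepsilon)v_j,\qquad F(sj)=F(s)\cap\bigl(p(sj)-\operatorname{int}K\bigr)\qquad(j\in\Sigma).
\]
The factor $1+\varepsilon$ pushes the candidates apart. It may push $p(sj)$ out of $c+K$, and the vector $c+2\varepsilon v_j$ is there to move the translate after it.

\emph{The set $F(sj)$ is open and nonempty.} It is an intersection of two open sets. The vector $t=c+2\varepsilon v_j$ lies in $F(s)$, and $p(sj)-t=(1-\varepsilon)v_j+\varepsilon\cdot0\in\operatorname{int}K$ by the first fact. So $t\in F(sj)$, and the construction continues.

\emph{Condition \textup{(T1)}.} Let $i\ne j$ and $w=v_i-v_j$, so that $p(si)-p(sj)=(1+\varepsilon)w$. If $(1+\varepsilon)w$ were in $K-K$, then $w$, which lies on the segment from $(1+\varepsilon)w$ to the interior point $0$ and differs from $(1+\varepsilon)w$, would be an interior point of $K-K$ by the first fact. This contradicts antipodality. So no translate of $K$ contains both points.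

\emph{Condition \textup{(T2)}.} Let $s=s_1\cdots s_N$ and pick $t\in F(s)$. The sets $F$ decrease along the path, so $t\in F(s_1\cdots s_k)\subset p(s_1\cdots s_k)-\operatorname{int}K$ for $1\le k\le N$. Hence all points $p(s_1\cdots s_k)$ lie in $t+K$.
\end{proof}

For the cube this is a second route to the lower bound in Theorem~\ref{thm:main}, without the control of the precision that the explicit tree \eqref{eq:p} provides. By Lemma~\ref{lem:antipodal}, the cube has the largest value of $a(K)$ among all convex bodies in $\mathbb{R}^d$.

\begin{thebibliography}{9}

\bibitem{DT}
Adrian Dumitrescu and Csaba D. T\'oth,
\emph{Online unit clustering in higher dimensions},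
arXiv:1708.02662 (2017).

\end{thebibliography}
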